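\title{Non-uniruled components of the base locus of a foliation by curves}

\begin{abstract}
Let $\mathcal F$ be a foliation by curves on a smooth complex projective variety $X$, and suppose that its canonical sheaf $\mathcal K_{\mathcal F}$, in the sense of Demailly, is big. The base locus $\mathrm{Bs}(\mathcal F)\subset X$ is the intersection, over all birational models, of the images of the augmented base loci of the canonical sheaf. We show that in every dimension $n\ge2$ its positive-dimensional components need not be uniruled. The reason is that $\mathrm{Bs}(\mathcal F)$ contains every invariant subvariety on which the induced foliation has a canonical sheaf that is not big. For $n\ge3$ a component can be a smooth divisor of general type in a product of curves of genus at least $2$. On a surface the curves in $\mathrm{Bs}(\mathcal F)$ are exactly the invariant curves of geometric genus at most $1$.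
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The canonical sheaf and the base locus}
We work over $\mathbb C$. A \emph{projective $1$-foliated pair} $(X,\mathcal F)$ consists of a smooth projective variety $X$ and a foliation by curves $\mathcal F$, that is, a rank-one subsheaf $T_{\mathcal F}\subset T_X$ that is saturated (the quotient is torsion free). Then $T_{\mathcal F}$ is a line bundle, and we put $K_{\mathcal F}=T_{\mathcal F}^*$. Locally $T_{\mathcal F}$ is generated by a vector field $v=\sum a_i\,\partial/\partial z_i$. The coefficients $a_i$ generate an ideal sheaf $I_{\mathcal F}$, whose zero set is the singular locus $\mathrm{Sing}(\mathcal F)$. Saturation means that the $a_i$ have no common factor, so $\mathrm{Sing}(\mathcal F)$ has codimension at least $2$. A foliation is determined by the line $T_{\mathcal F,\eta}\subset T_{X,\eta}$ at the generic point $\eta$. Hence every smooth projective variety birational to $X$ carries an induced foliation, and two pairs are called birational if a birational map matches these lines.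

Fix a smooth hermitian metric on $T_X$. It induces a metric on $K_{\mathcal F}$ that degenerates along $\mathrm{Sing}(\mathcal F)$: if $v^*$ is the generator dual to $v$, the section $fv^*$ has norm $|f|/|v|$. The \emph{canonical sheaf} $\mathcal K_{\mathcal F}$ in the sense of Demailly is the sheaf of sections of $K_{\mathcal F}$ whose norm is locally bounded, so $fv^*$ belongs to it when $|f|\le C\sum|a_i|$. One has
\[
\mathcal K_{\mathcal F}=K_{\mathcal F}\otimes\mathcal J_{\mathcal F},
\]
where $\mathcal J_{\mathcal F}$ is the integral closure of $I_{\mathcal F}$: the ideal of all $f$ that satisfy an equation $f^d+b_1f^{d-1}+\dots+b_d=0$ with $b_i\in I_{\mathcal F}^{\,i}$. Thus $\mathcal K_{\mathcal F}$ is $K_{\mathcal F}$ minus the part of its positivity that comes from the zeros of $v$. For a log resolution $\mu:Y\to X$ of $\mathcal J_{\mathcal F}$, write $\mu^*\mathcal K_{\mathcal F}$ for the invertible sheaf $\mu^*K_{\mathcal F}\otimes(\mu^{-1}\mathcal J_{\mathcal F}\cdot\mathcal O_Y)$.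

A \emph{birational model} of $(X,\mathcal F)$ is a birational morphism $\nu_\alpha:(X_\alpha,\mathcal F_\alpha)\to(X,\mathcal F)$ from a smooth projective variety with the induced foliation. Given also a log resolution $\mu_\alpha:Y_\alpha\to X_\alpha$ of $\mathcal J_{\mathcal F_\alpha}$, put
\[
M_\alpha=\mu_\alpha^*\mathcal K_{\mathcal F_\alpha},\qquad \pi_\alpha=\nu_\alpha\circ\mu_\alpha:Y_\alpha\to X .
\]
The sheaf $\mathcal K_{\mathcal F}$ is \emph{big} if the line bundle $M_\alpha$ is big for some $\alpha$. In that case the \emph{base locus} of $\mathcal F$ is
\[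
\mathrm{Bs}(\mathcal F)=\bigcap_\alpha\pi_\alpha\bigl(\mathbf B_+(M_\alpha)\bigr),
\]
where $\mathbf B_+$ is the augmented base locus, recalled in Section~\ref{sec:forms}, and $\alpha$ runs over all models and log resolutions for which $M_\alpha$ is big. Each $\mathbf B_+(M_\alpha)$ is a proper closed subset of $Y_\alpha$, so $\mathrm{Bs}(\mathcal F)$ is a proper closed subset of $X$. In particular, \emph{a prime divisor contained in $\mathrm{Bs}(\mathcal F)$ is an irreducible component of it}.

\subsection{The question}
The base locus controls entire curves: if $\mathcal K_{\mathcal F}$ is big, the image of every transcendental entire curve $f:\mathbb C\to X$ tangent to $\mathcal F$ lies in $\mathrm{Sing}(\mathcal F)\cup\mathrm{Bs}(\mathcal F)$. One therefore wants to know what $\mathrm{Bs}(\mathcal F)$ looks like. For the canonical bundle of a variety the answer is a theorem of Takayama: on a projective manifold $X$ of general type, every irreducible component of $\mathbf B_+(K_X)$ is uniruled. Recall that an irreducible projective variety $Z$ of positive dimension is \emph{uniruled} if it is covered by rational curves; equivalently,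 there is a dominant rational map $W\times\mathbb P^1\dashrightarrow Z$ with $\dim W=\dim Z-1$. The following question comes from \cite{Deng}. A point is never uniruled, so isolated points of $\mathrm{Bs}(\mathcal F)$ are set aside.

\medskip
\noindent\textbf{Question.} \emph{Let $(X,\mathcal F)$ be a projective $1$-foliated pair with $\mathcal K_{\mathcal F}$ big. Is every positive-dimensional irreducible component of $\mathrm{Bs}(\mathcal F)$ uniruled?}
\medskip

The analogy between $\mathcal K_{\mathcal F}$ and $K_X$ suggests a positive answer. It is exact when $X$ is a curve: then $T_{\mathcal F}=T_X$ and $\mathcal K_{\mathcal F}=K_X$, bigness means that the genus is at least $2$, so $K_X$ is ample and $\mathrm{Bs}(\mathcal F)$ is empty. A positive answer would also be useful. On a variety without rational curves it would make $\mathrm{Bs}(\mathcal F)$ finite, and so would push all the entire curves above into $\mathrm{Sing}(\mathcal F)$.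

\subsection{Results}
The answer is negative in every dimension $n\ge2$, and for $n\ge3$ already on varieties without rational curves.

\begin{theorem}\label{thm:product}
For every $n\ge3$ there is a projective $1$-foliated pair $(X,\mathcal F)$ with $\dim X=n$ and $\mathcal K_{\mathcal F}$ big such that $\mathrm{Bs}(\mathcal F)$ has an irreducible component $V$ which is a product of $n-1$ curves of genus at least $2$. So $V$ is a smooth divisor of general type without rational curves, and it is not uniruled. Moreover $X$ contains no rational curve.
\end{theorem}

The source of the failure is one general inclusion. An irreducible subvariety $V\not\subset\mathrm{Sing}(\mathcal F)$ is \emph{invariant} if $\mathcal F$ is tangent to $V$ at general points of $V$. If $V$ is invariant and of positive dimension, the restriction $v|_V$ spans a line in the tangent space of $V$ at its generic point, and so defines a foliation $\mathcal F_V$ on any resolution $\hat V$ of $V$. Whether $\mathcal K_{\mathcal F_V}$ is big does not depend on the resolution (Corollary~\ref{cor:indep}). If $V$ is a curve, then $T_{\mathcal F_V}=T_{\hat V}$ and $\mathcal K_{\mathcal F_V}=K_{\hat V}$.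

\begin{theorem}\label{thm:invariant}
Let $\mathcal K_{\mathcal F}$ be big, and let $V\subset X$ be an invariant positive-dimensional irreducible subvariety, $V\not\subset\mathrm{Sing}(\mathcal F)$. If $\mathcal K_{\mathcal F_V}$ is not big, then $V\subset\mathrm{Bs}(\mathcal F)$. In particular all invariant curves of geometric genus at most $1$ lie in $\mathrm{Bs}(\mathcal F)$.
\end{theorem}

Up to birational equivalence, every pair with non-big canonical sheaf occurs in this way as a component.

\begin{theorem}\label{thm:realize}
Let $(V,\mathcal G)$ be any projective $1$-foliated pair with $\dim V=n-1\ge1$ and $\mathcal K_{\mathcal G}$ not big. There is a pair $(X,\mathcal F)$ with $\dim X=n$ and $\mathcal K_{\mathcal F}$ big, and a smooth invariant prime divisor $V'\subset X$ with $(V',\mathcal F_{V'})$ birational to $(V,\mathcal G)$, which is an irreducible component of $\mathrm{Bs}(\mathcal F)$. Taking for $V$ an elliptic curve gives a negative answer to the Question in dimension $2$.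
\end{theorem}

On a surface the inclusion of Theorem~\ref{thm:invariant} accounts for all curves in the base locus.

\begin{theorem}\label{thm:surface}
Let $\dim X=2$ and let $\mathcal K_{\mathcal F}$ be big. An irreducible curve $\Gamma\subset X$ lies in $\mathrm{Bs}(\mathcal F)$ if and only if $\Gamma$ is invariant and of geometric genus at most $1$. So on a surface every positive-dimensional component of $\mathrm{Bs}(\mathcal F)$ is uniruled exactly when $\mathcal F$ has no invariant curve of geometric genus $1$.
\end{theorem}

\subsection{The idea: two adjunction formulas}\label{ssec:idea}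
The difference between $K_X$ and $\mathcal K_{\mathcal F}$ is visible on a curve in a surface. Let first $X$ be a minimal surface of general type. Then $K_X$ is nef and big, and $\mathbf B_+(K_X)$ is the union of the curves $C$ with $K_X\cdot C=0$ \cite[Example 1.11]{ELMNP}. Such a curve has $C^2<0$ by the Hodge index theorem, and adjunction gives $2p_a(C)-2=K_X\cdot C+C^2<0$. So $C$ is rational, and it is the normal term $C^2$ that excludes genus $1$.

Now let $\mathcal F$ be a foliation on a surface $X$, and assume that the linear part of $v$ is invertible at every singular point $p$. Then $I_{\mathcal F}=\mathcal J_{\mathcal F}$ is the maximal ideal at $p$, the blow-up $\mu:Y\to X$ of all singular points is a log resolution, and $M=\mu^*\mathcal K_{\mathcal F}=\mu^*K_{\mathcal F}-\sum_pE_p$. Let $C$ be a smooth invariant curve of genus $g$ through $s$ of the singular points, with strict transform $C'$. The local generators restrict to a section of $T_C\otimes K_{\mathcal F}|_C$. It has a simple zero at each of the $s$ points, because $T_pC$ is an eigenline of an invertible map. Hence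
\[
K_{\mathcal F}\cdot C=2g-2+s,\qquad M\cdot C'=K_{\mathcal F}\cdot C-s=2g-2 .
\]
The ideal cancels the contribution of the singular points, and there is no normal term. If $M$ is big and $g\le1$, then $C'$ lies in $\mathbf B_+(M)$, since a big line bundle has positive degree on every curve outside its augmented base locus. Elliptic curves are not excluded.

The computation has an explanation that works on every model and in every dimension. The line bundle $M_\alpha$ is generated by the values on $\mathcal F$ of the regular $1$-forms of $X_\alpha$ (Section~\ref{sec:forms}). On an invariant subvariety $V$ these values depend only on the restrictions of the forms to $V$, so $M_\alpha|_V$ is at most the canonical sheaf of $\mathcal F_V$ (Section~\ref{sec:invariant}). That sheaf sees the positivity of $V$ only along the leaves, so it can fail to be big on a variety of general type. Sections~\ref{sec:product} and~\ref{sec:realize} construct the examples. Sections~\ref{sec:reduced}--\ref{sec:tower} prove the converse on surfaces, which is the longest part of the paper and is independent of the two constructions.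

\section{One-forms generate the canonical sheaf}\label{sec:forms}

\subsection{Big line bundles}
We write line bundles additively or multiplicatively, as convenient. A line bundle $M$ on a smooth projective variety $Y$ of dimension $n$ is \emph{big} if $h^0(Y,mM)\ge cm^n$ for some $c>0$ and infinitely many $m$. By Kodaira's lemma this holds if and only if $M\sim_{\mathbb Q}A+N$ with $A$ an ample and $N$ an effective $\mathbb Q$-divisor, and then for every line bundle $B$ some $mM+B$, $m>0$, has a nonzero section. A line bundle that contains a big line bundle as a subsheaf is big. The pullback of a big line bundle under a generically finite surjective morphism is big, and pullback under a birational morphism of smooth varieties preserves all $h^0(mM)$. For $M$ big, the \emph{augmented base locus} is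
\[
\mathbf B_+(M)=\bigcap\operatorname{Supp}N ,
\]
the intersection over all decompositions $M\sim_{\mathbb Q}A+N$ as above.

\begin{lemma}\label{lem:restrict}
Let $M$ be big on $Y$, let $W\not\subset\mathbf B_+(M)$ be an irreducible subvariety of positive dimension, and let $j:\tilde W\to W$ be a birational morphism from a smooth projective variety. Then $j^*M$ is big. If $W$ is a curve, then $M\cdot W>0$.
\end{lemma}

\begin{proof}
Some point of $W$ is outside $\mathbf B_+(M)$, so there is a decomposition $M\sim_{\mathbb Q}A+N$ with $W\not\subset\operatorname{Supp}N$. Then $j^*A$ is big and $j^*N$ is effective.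
\end{proof}

\subsection{A common ambient sheaf}
To compare the line bundles $M_\alpha$ for different $\alpha$ we place them all inside one sheaf. Let
\[
\mathfrak K=\operatorname{Hom}_{\mathbb C(X)}\bigl(T_{\mathcal F,\eta},\mathbb C(X)\bigr).
\]
This one-dimensional $\mathbb C(X)$-vector space depends only on the birational class of $(X,\mathcal F)$, and we view it as a constant sheaf on every variety birational to $X$. It contains $K_{\mathcal F}$ as the subsheaf generated by $v^*$. Evaluation on $T_{\mathcal F}$ defines a map $\Omega_X\to\mathfrak K$, $\omega\mapsto\langle\omega,v\rangle v^*$. Since $\langle dz_i,v\rangle=a_i$, its image is $I_{\mathcal F}\otimes K_{\mathcal F}$.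

For a birational morphism $\mu:Y\to X$ from a smooth projective variety, let $M(Y/X)\subset\mathfrak K$ be the $\mathcal O_Y$-module generated by the image of $\Omega_X$. Thus
\[
M(Y/X)=\mu^*K_{\mathcal F}\otimes I_{\mathcal F}\mathcal O_Y,
\]
and evaluation is a surjection $\mu^*\Omega_X\to M(Y/X)$. Of log resolutions we use only that they make the ideal invertible, and that, by resolution of singularities, a log resolution can be chosen so that finitely many given birational maps from it to projective varieties are morphisms.

\begin{lemma}\label{lem:forms}
\begin{enumerate}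
\item[(a)] If $\mu:Y\to X$ is a log resolution of $\mathcal J_{\mathcal F}$, then $I_{\mathcal F}\mathcal O_Y=\mathcal J_{\mathcal F}\mathcal O_Y$, so $\mu^*\mathcal K_{\mathcal F}=M(Y/X)$.
\item[(b)] If $M(Y/X)$ is invertible and $w:Y'\to Y$ is birational, then $M(Y'/X)=w^*M(Y/X)$.
\item[(c)] Let $Y\to X_2\xrightarrow{u}X_1$ be birational morphisms of smooth projective varieties birational to $X$. Then $M(Y/X_1)\subset M(Y/X_2)$, with equality over every open subset of $X_1$ over which $u$ is an isomorphism.
\item[(d)] For every index $\alpha$ we have $M_\alpha=\pi_\alpha^*K_{\mathcal F}(E)$ with $E$ a $\pi_\alpha$-exceptional divisor, and $H^0(Y_\alpha,mM_\alpha)\hookrightarrow H^0(X,mK_{\mathcal F})$ for all $m$.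
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $\mathcal J_{\mathcal F}\mathcal O_Y=\mathcal O_Y(-G)$ and $I_{\mathcal F}\mathcal O_Y=\mathfrak a\cdot\mathcal O_Y(-G)$ with $\mathfrak a$ an ideal. Near a point $y\in Y$ the sheaf $\mathcal O_Y(-G)$ is generated by the pullback of a single $f\in\mathcal J_{\mathcal F,\mu(y)}$, because $\mathcal O_{Y,y}$ is local. Dividing an equation $f^d+b_1f^{d-1}+\dots+b_d=0$, $b_i\in I_{\mathcal F}^{\,i}$, by $f^d$ gives $1+\sum_i b_i/f^i=0$ with $b_i/f^i\in\mathfrak a^i$. So $1\in\mathfrak a$.

(b) Both sides are the $\mathcal O_{Y'}$-submodule of $\mathfrak K$ generated by $M(Y/X)$.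

(c) A regular $1$-form $\omega$ on $X_1$ pulls back to a regular $1$-form $u^*\omega$ on $X_2$ with the same image in $\mathfrak K$. Where $u$ is an isomorphism, the two sets of generators agree.

(d) A birational morphism of projective varieties with normal target is an isomorphism over the complement of a closed set of codimension at least $2$. Let $T\subset X$ be the union of such sets for $\pi_\alpha$ and $\nu_\alpha$ and of $\mathrm{Sing}(\mathcal F)$. Over $X\setminus T$ we have $M_\alpha=\pi_\alpha^*K_{\mathcal F}$ inside $\mathfrak K$, so the two line bundles differ by a divisor supported in $\pi_\alpha^{-1}(T)$, which is exceptional. A section of $mM_\alpha$ restricts to a section of $mK_{\mathcal F}$ on $X\setminus T$, and this extends over $T$.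
\end{proof}

Part (c) says that the canonical sheaf grows when one passes to a higher model. This is why the definitions range over all models; Example~\ref{ex:newton} shows the growth.

\begin{corollary}\label{cor:indep}
Bigness of $\mathcal K_{\mathcal F}$ depends only on the birational class of $(X,\mathcal F)$. If $M_\alpha$ is big and $X_\beta$ dominates $X_\alpha$, then $M_\beta$ is big. If $\mathcal K_{\mathcal F}$ is big, then $K_{\mathcal F}$ is big.
\end{corollary}

\begin{proof}
Let $Y$ be smooth and dominate $Y_\alpha$ and $Y_\beta$. By Lemma~\ref{lem:forms}(a)--(c) the pullback of $M_\alpha$ to $Y$ is contained in the pullback of $M_\beta$, which gives the second statement. If $(X',\mathcal F')$ is birational to $(X,\mathcal F)$, choose $X_\beta$ dominating both $X_\alpha$ and $X'$; it is a model of $X'$, and the first statement follows. The third is Lemma~\ref{lem:forms}(d).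
\end{proof}

Since $1$-forms generate the canonical sheaf, a supply of $1$-forms that do not vanish on $\mathcal F$ makes it big, whatever the singularities are. Both constructions below use this in the following form.

\begin{lemma}\label{lem:big}
Let $n=\dim X$, and let $p_i:X\to B_i$ $(1\le i\le n)$ be morphisms to smooth projective curves of genus at least $2$ such that $p=(p_i):X\to\prod B_i$ is generically finite. If $dp_i(v)\not\equiv0$ for all $i$, then $\mathcal K_{\mathcal F}$ is big.
\end{lemma}

\begin{proof}
Let $\mu:Y\to X$ be a log resolution of $\mathcal J_{\mathcal F}$ and $M=M(Y/X)$. The composition $\mu^*p_i^*K_{B_i}\to\mu^*\Omega_X\to M$ is a map of line bundles, nonzero because $dp_i(v)\not\equiv0$, hence injective. So $nM$ contains $\mu^*\sum_ip_i^*K_{B_i}$. This is the pullback of the canonical bundle of $\prod B_i$, which is ample by the assumption on the genera, under a generically finite map, so it is big.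
\end{proof}

\section{Invariant subvarieties}\label{sec:invariant}

\begin{proof}[Proof of Theorem~\ref{thm:invariant}]
Let $\alpha$ be an index with $M=M_\alpha$ big, put $\pi=\pi_\alpha$, and suppose that $V\not\subset\pi(\mathbf B_+(M))$. We show that $\mathcal K_{\mathcal F_V}$ is big. Since $V$ is irreducible and $V\not\subset\mathrm{Sing}(\mathcal F)$, the open set
\[
U=X\setminus\bigl(\mathrm{Sing}(\mathcal F)\cup\pi(\mathbf B_+(M))\bigr)
\]
meets $V$. We want to restrict $M$ to the strict transform of $V$. If $V$ has codimension at least $2$, it could lie in the center of $\pi$ and have no strict transform; the first step rules this out.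

\emph{Step 1: $\pi$ and $\nu_\alpha$ are isomorphisms over $U$.} Over $U$ we have $I_{\mathcal F}=\mathcal O$, so $M(Y_\alpha/X)=\pi^*K_{\mathcal F}$ there. By Lemma~\ref{lem:forms}(c),(d), $M=\pi^*K_{\mathcal F}(E)$ with $E$ exceptional and $E\ge0$ over $U$. Let $c$ be a complete curve in a fiber of $\pi$ over a point of $U$. It does not meet $\mathbf B_+(M)$, so $E\cdot c=M\cdot c>0$ by Lemma~\ref{lem:restrict}. Thus $E$ is $\pi$-nef over $U$. The negativity lemma \cite[Lemma 3.39]{KM} states that for a proper birational morphism $f$ of normal varieties and a $\mathbb Q$-Cartier divisor $B$ with $-B$ $f$-nef, $B$ is effective if and only if $f_*B$ is. Applied to $B=-E$, for which $\pi_*B=0$, it gives $-E\ge0$ over $U$. So $E=0$ over $U$, and then $E\cdot c>0$ shows that no curve $c$ exists. Hence $\pi$ is finite and birational over the normal variety $U$, so an isomorphism. As $\mu_\alpha$ is surjective, $\nu_\alpha$ is bijective over $U$, and the same argument applies to it.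

\emph{Step 2: restriction.} Let $V'\subset Y_\alpha$ and $V''\subset X_\alpha$ be the strict transforms of $V$; over $U$ they are isomorphic to $V\cap U$, and $V'\not\subset\mathbf B_+(M)$. Let $V_1\to V''$ be a resolution, with induced map $i:V_1\to X_\alpha$ and foliation $\mathcal F_V$. Let $k:\tilde V\to V_1$ be a log resolution of $\mathcal J_{\mathcal F_V}$ such that the birational map $j:\tilde V\to V'\subset Y_\alpha$ is a morphism; then $ik=\mu_\alpha j$. By Lemma~\ref{lem:restrict}, $j^*M$ is big.

At the generic point of $V$ the generator $v$ is nonzero and tangent to $V$, so $v|_V$ generates $T_{\mathcal F_V}$. There $M=K_{\mathcal F}$ by Step 1, so the generic stalk of $j^*M$ is the space $\mathfrak K_V$ attached to $\mathcal F_V$, and the line bundle $j^*M$ is a subsheaf of $\mathfrak K_V$. Pull back the surjection $\mu_\alpha^*\Omega_{X_\alpha}\to M$ by $j$. We find that $j^*M$ is generated by the values $\langle\omega,v\rangle|_V$ of regular forms $\omega$ on $X_\alpha$. Invariance enters here: since $v$ is tangent to $V$,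
\[
\langle\omega,v\rangle|_V=\langle i^*\omega,v|_V\rangle ,
\]
and $i^*\omega$ is a regular form on $V_1$. Therefore $j^*M\subset M(\tilde V/V_1)=k^*\mathcal K_{\mathcal F_V}$, and $k^*\mathcal K_{\mathcal F_V}$ is big. So $\mathcal K_{\mathcal F_V}$ is big.

If $V$ is a curve, its only smooth model is $\hat V$, and $K_{\hat V}$ is big only when the genus is at least $2$. This gives the last statement.
\end{proof}

\begin{remark}\label{rem:degree}
For an invariant curve of geometric genus $g$ with a strict transform $C'$ on $Y$, and $M(Y/X)$ invertible, Step 2 gives $M(Y/X)\cdot C'\le 2g-2$. The ideal is needed for this: in Section~\ref{ssec:idea} the degree of $K_{\mathcal F}$ itself on $C$ is $2g-2+s$.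
\end{remark}

\section{A divisor of general type in a product of curves}\label{sec:product}

By Lemma~\ref{lem:big} and Theorem~\ref{thm:invariant}, it suffices to find a product of curves $X$, a divisor $V$ and a twisted vector field $v\in H^0(X,T_X\otimes L)$ that is tangent to $V$, does not vanish on $V$, and has nonzero components along all factors, where $L|_V$ is not big. A nonzero component along each factor asks for positivity of $L$ on $X$. The two demands are compatible because a product of two curves can carry a big line bundle that is trivial on a curve of genus at least $2$.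

\begin{lemma}\label{lem:diagonal}
Let $D$ be a smooth projective curve of genus at least $2$ and $\Delta\subset D\times D$ the diagonal. There are a line bundle $A$ on $D\times D$ with $A|_\Delta\cong\mathcal O_\Delta$, a section $\sigma\in H^0(A)$ without zeros on $\Delta$, and nonzero sections $b_j\in H^0(A\otimes\mathrm{pr}_j^*T_D)$ for $j=1,2$. The sections $b_j$ vanish on $\Delta$.
\end{lemma}

\begin{proof}
The difference map $\delta:D\times D\to\operatorname{Jac}(D)$, $(x,y)\mapsto\mathcal O(x-y)$, contracts $\Delta$ to the origin. Let $x\ne y$ and $x-y\sim x'-y'$, so $x+y'\sim x'+y$. If these two divisors are equal, then $(x',y')=(x,y)$. If not, they move in a pencil of degree $2$, so $D$ is hyperelliptic, with involution $\iota$, and $(x',y')=(\iota y,\iota x)$. So the fiber of $\delta$ through $(x,y)$ has at most two points, and $\delta$ is generically finite onto its image. Let $A_0$ be the pullback of a very ample line bundle on $\operatorname{Jac}(D)$, and $\sigma_0$ the pullback of a section that does not vanish at the origin. Then $A_0$ is big and trivial on $\Delta$, and $\sigma_0$ has no zero on $\Delta$. By Kodaira's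 lemma $A_0^{m_j}\otimes\mathrm{pr}_j^*T_D$ has a nonzero section for some $m_j>0$. Multiplying by a power of $\sigma_0$, we may take $m_1=m_2=m$. Put $A=A_0^m$ and $\sigma=\sigma_0^m$. Finally $b_j|_\Delta\in H^0(D,T_D)=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:product}]
Let $D,C_1,\dots,C_{n-2}$ be smooth projective curves of genus at least $2$, put $C=C_1\times\dots\times C_{n-2}$, and let
\[
X=C\times D\times D,\qquad V=C\times\Delta\cong C_1\times\dots\times C_{n-2}\times D .
\]
Every map from $\mathbb P^1$ to a curve of positive genus is constant, so $X$ and $V$ contain no rational curve, and $V$ is not uniruled. The canonical bundle of $V$ is ample.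

\emph{The foliation.} Choose line bundles $A_i$ on $C_i$ of degree so large that there are nonzero sections $\beta_i\in H^0(A_i)$ and $\alpha_i\in H^0(A_i\otimes T_{C_i})$. Let $L_0=A_1\boxtimes\dots\boxtimes A_{n-2}$ and $L=L_0\boxtimes A$, with $A,\sigma,b_j$ as in Lemma~\ref{lem:diagonal}. The tangent bundle of $X$ is the sum of the pullbacks of the tangent bundles of the $n$ factors. Let $v\in H^0(X,T_X\otimes L)$ have the components
\[
\alpha_i\prod_{l\ne i}\beta_l\cdot\sigma\quad\text{along } C_i,\qquad\qquad \prod_l\beta_l\cdot b_j\quad\text{along the $j$-th factor } D .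
\]
Let $Z\ge0$ be the divisorial part of the zero locus of $v$. The map $L^{-1}(Z)\to T_X$ vanishes only in codimension at least $2$, so its image is saturated and defines a foliation $\mathcal F$ with $K_{\mathcal F}=L(-Z)$. All $n$ components of $v$ are nonzero, so $\mathcal K_{\mathcal F}$ is big by Lemma~\ref{lem:big}, applied to the projections onto the factors.

\emph{The divisor $V$.} The component of $v$ along $C_1$ does not vanish identically on $V$, because $\sigma$ has no zero on $\Delta$. So at a general point of $V$ the field $v$ is a nonvanishing generator of $T_{\mathcal F}$, and $V\not\subset\mathrm{Sing}(\mathcal F)$. The components along the two factors $D$ vanish on $V$, because $b_j|_\Delta=0$. Thus $v|_V$ is a nonzero section of $T_V\otimes L|_V$, the divisor $V$ is invariant, and $K_{\mathcal F_V}=L|_V(-Z_V)$ with $Z_V\ge0$ the divisorial part of the zeros of $v|_V$. Now $L|_V$ is the pullback of $L_0$ under $V\to C$, so $h^0(V,mL|_V)=h^0(C,mL_0)=O(m^{n-2})$, while $\dim V=n-1$. So $L|_V$ is not big, hence $K_{\mathcal F_V}$ is not big, and $\mathcal K_{\mathcal F_V}$ is not big by Corollary~\ref{cor:indep}. By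 Theorem~\ref{thm:invariant}, $V\subset\mathrm{Bs}(\mathcal F)$, and a prime divisor in $\mathrm{Bs}(\mathcal F)$ is a component.
\end{proof}

\begin{remark}
For $n=3$ the field is $v=(\alpha_1\sigma,\beta_1b_1,\beta_1b_2)$ on $C_1\times D\times D$. The leaves of $\mathcal F_V$ are the fibers $C_1\times\{\mathrm{pt}\}$ of $V=C_1\times D$, and $K_{\mathcal F_V}$ is the pullback of $K_{C_1}$. The factor $C_1$ is needed: without it $v=(b_1,b_2)$ vanishes on $\Delta$, and by Theorem~\ref{thm:surface} no curve of genus at least $2$ lies in the base locus of a foliation on a surface. The ideal $\mathcal J_{\mathcal F}$ plays no role in these examples: $K_{\mathcal F}|_V\subset L|_V$ is not big, so $V\subset\mathbf B_+(K_{\mathcal F})$ by Lemma~\ref{lem:restrict}.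
\end{remark}

\section{Realizing a given pair as a component}\label{sec:realize}

We want to use Lemma~\ref{lem:big} again, so $X$ must map generically finitely to a product of curves of genus at least $2$. The given variety $V$, for instance an elliptic curve, may have no nonconstant map to such a curve. So the divisor $V'$ has to be contracted to a point. We model the contraction on a chart of the blow-up of a point, and then pass to a cover that is unramified at this point.

\begin{proof}[Proof of Theorem~\ref{thm:realize}]
\emph{The variety.} Let $h_1,\dots,h_{n-1}$ be a transcendence basis of $\mathbb C(V)$, regular on a dense open set $V^\circ\subset V$. Put $U=V^\circ\times\mathbb A^1$, with coordinate $t$ on $\mathbb A^1$, and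
\[
f=(th_1,\dots,th_{n-1},t):U\to(\mathbb P^1)^n .
\]
The components of $f$ form a transcendence basis of $\mathbb C(U)$, so $f$ is dominant, and $f$ maps $V^\circ\times\{0\}$ to the point $(0,\dots,0)$. Let $q:D\to\mathbb P^1$ be a finite map from a smooth projective curve of genus at least $2$, unramified over $0$, and let $o\in q^{-1}(0)$. The fiber product $\tilde U=U\times_{(\mathbb P^1)^n}D^n$ is finite over $U$, and it contains the closed subvariety
\[
V^\sharp=V^\circ\times\{0\}\times\{(o,\dots,o)\}\cong V^\circ .
\]
Since $D^n\to(\mathbb P^1)^n$ is \'etale at $(o,\dots,o)$, the map $\tilde U\to U$ is \'etale along $V^\sharp$. So $\tilde U$ is smooth of dimension $n$ along $V^\sharp$, and exactly one irreducible component $X^1$ of $\tilde U$ contains $V^\sharp$. This component is smooth along $V^\sharp$ and dominates $U$. The composition $X^1\to D^n\to(\mathbb P^1)^n$ equals $X^1\to U\to(\mathbb P^1)^n$ and is dominant, so $X^1\to D^n$ is dominant and generically finite.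

Let $\bar X$ be the closure of $X^1$ in $V\times\mathbb P^1\times D^n$; it is projective and maps to $D^n$. Resolve $\bar X$ by a morphism that is an isomorphism over the smooth locus, and then apply embedded resolution to the closure of $V^\sharp$, with centers over its singular locus, which is disjoint from $V^\sharp$. We obtain a smooth projective $X$ of dimension $n$, a generically finite morphism $p=(p_i):X\to D^n$, and a smooth prime divisor $V'\subset X$ that contains $V^\sharp$ as an open subset. Let $\mathcal G'$ be the foliation induced by $\mathcal G$ on $V'$. By Corollary~\ref{cor:indep}, $\mathcal K_{\mathcal G'}$ is not big.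

\emph{The foliation.} Let $T_X(-\log V')$ be the sheaf of vector fields tangent to $V'$. If $V'=\{z_1=0\}$ locally, it is generated by $z_1\partial_1,\partial_2,\dots,\partial_n$, so restriction gives an exact sequence
\[
0\to T_X(-V')\to T_X(-\log V')\to T_{V'}\to0 .
\]
Let $H$ be ample on $X$. For $m\gg0$ the sheaf $\mathcal Q=T_X(-V')\otimes H^m$ is globally generated and has $H^1(X,\mathcal Q)=0$, and there is a nonzero section $g\in H^0(V',T_{\mathcal G'}\otimes H^m)$. By the vanishing, $g$ lifts to $v_0\in H^0(X,T_X(-\log V')\otimes H^m)$, and every $v_0+w$ with $w\in H^0(X,\mathcal Q)$ is again a lift. Fix $i$. The map $p_i$ is dominant, so $dp_i\ne0$ at a general point $x\notin V'$, and by global generation some $w$ has $dp_i(w)(x)\ne0$. Hence the set of $w$ with $dp_i(v_0+w)\equiv0$ is empty or a proper affine subspace of $H^0(X,\mathcal Q)$. Finitely many such subspaces do not cover, so there is $v=v_0+w$ with $dp_i(v)\not\equiv0$ for all $i$. Let $\mathcal F$ be the foliation obtained from $v$ by removing the divisorial zeros, as in Section~\ref{sec:product}. By Lemma~\ref{lem:big}, $\mathcal K_{\mathcal F}$ is big. Since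 $v|_{V'}=g$ is nonzero and tangent to $\mathcal G'$, we have $V'\not\subset\mathrm{Sing}(\mathcal F)$, the divisor $V'$ is invariant, and $\mathcal F_{V'}=\mathcal G'$. By Theorem~\ref{thm:invariant}, $V'\subset\mathrm{Bs}(\mathcal F)$, and it is a component because it is a divisor.

If $V$ is an elliptic curve, then $T_{\mathcal G}=T_V$ and $\mathcal K_{\mathcal G}=\mathcal O_V$ is not big. The curve $V'$ is isomorphic to $V$ and is not uniruled.
\end{proof}

\section{Surfaces: reduced singularities and Zariski decompositions}\label{sec:reduced}

From now on $\dim X=2$, ``curve'' means irreducible curve, and $g(C)$ is the geometric genus. The singular set of a foliation is finite, so one implication of Theorem~\ref{thm:surface} is contained in Theorem~\ref{thm:invariant}. The last sentence of Theorem~\ref{thm:surface} follows from the first, because the positive-dimensional components of $\mathrm{Bs}(\mathcal F)$ are curves, and a curve is uniruled exactly when $g=0$. It remains to prove the following.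

\begin{proposition}\label{prop:converse}
Let $\dim X=2$ and $\mathcal K_{\mathcal F}$ big. Let $\Gamma\subset X$ be a curve that is either not invariant, or invariant with $g(\Gamma)\ge2$. Then $\Gamma\not\subset\mathrm{Bs}(\mathcal F)$.
\end{proposition}

We have to find one model on which the strict transform of $\Gamma$ has positive degree against the positive part of the Zariski decomposition of $M_\alpha$. The plan is to compute the Zariski decomposition of $K_{\mathcal F}$ itself on a well-chosen surface (Section~\ref{sec:minimal}), and then to show that on a tower of blow-ups the effect of the ideal on the positive part tends to zero (Section~\ref{sec:tower}). This section collects the tools. For a smooth projective surface $S$ birational to $X$ we write $\mathcal F_S$ for the induced foliation and $I_S$ for its ideal.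

\subsection{Zariski decomposition}
Let $S$ be a smooth projective surface and $N^1(S)$ the real vector space of numerical classes of divisors. If $P$ is nef and big, then $P^2>0$, and by the Hodge index theorem the intersection form is negative definite on $P^\perp\subset N^1(S)$. The curves $C$ with $P\cdot C=0$ are finitely many, since they lie in $\operatorname{Supp}N'$ for any decomposition $P\sim_{\mathbb Q}A+N'$, and their intersection matrix is negative definite. A big divisor $D$ has a \emph{Zariski decomposition} $D=P+N$: here $P$ is a nef and big $\mathbb Q$-divisor, $N\ge0$, and $P\cdot C=0$ for every component $C$ of $N$. The volume $\operatorname{vol}(D)=\limsup_m 2h^0(mD)/m^2$ equals $P^2$, and $\mathbf B_+(D)$ is the union of the curves orthogonal to $P$ \cite[Example 1.11]{ELMNP}.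

\begin{lemma}\label{lem:neg}
\begin{enumerate}
\item[(a)] Write a $\mathbb Q$-divisor as $B=B_+-B_-$ with $B_\pm\ge0$ without common component. If the components $C$ of $B_+$ have a negative definite intersection matrix and satisfy $B\cdot C\ge0$, then $B\le0$.
\item[(b)] Let $D=P+N$ be a Zariski decomposition. If $H\ge0$ and $D-H$ is nef, then $H\ge N$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $0\le B\cdot B_+=B_+^2-B_-\cdot B_+\le B_+^2$, so $B_+=0$. (b) Put $B=N-H$. The components $C$ of $B_+$ are components of $N$, and $B\cdot C=(D-H)\cdot C-P\cdot C\ge0$. Apply (a).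
\end{proof}

By (b) the decomposition is unique. If $\rho:Y\to S$ is birational, then $\rho^*D=\rho^*P+\rho^*N$ has the defining properties, so it is the Zariski decomposition of $\rho^*D$.

\subsection{Reduced singularities}
A singular point $p$ of a foliation on a surface is \emph{reduced} if the linear part of $v$ at $p$ has eigenvalues $\lambda_1,\lambda_2$ with $\lambda_2\neq0$ and $\lambda_1/\lambda_2\notin\mathbb Q_{>0}$, for a suitable ordering. In particular $\lambda_1\ne\lambda_2$. The point is \emph{nondegenerate} if $\lambda_1\ne0$, and a \emph{saddle-node} if $\lambda_1=0$. A foliation is reduced if all its singular points are. We use two standard facts. By Seidenberg's theorem, every foliation on a smooth surface becomes reduced after finitely many blow-ups of points. And at a reduced point there are two smooth formal invariant curves, tangent to the two eigenlines. Take them as axes of formal coordinates. Then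
\begin{equation}\label{eq:normal}
v=xA\,\partial_x+yB\,\partial_y,\qquad A(0)=\lambda_1,\quad B(0)=\lambda_2\ne0 .
\end{equation}
The axes are the only formal invariant branches, and we call them the \emph{separatrices}. Indeed, let $(x(\tau),y(\tau))$ be an invariant branch with both entries nonzero, of orders $\alpha,\beta\ge1$. Tangency reads $Bx'/x=Ay'/y$, and the residues at $\tau=0$ give $\lambda_1/\lambda_2=\alpha/\beta\in\mathbb Q_{>0}$.

Since $p$ is an isolated zero, $xA(x,0)\ne0$; let $\ell(p)\ge1$ be its order. As $B$ is a unit,
\begin{equation}\label{eq:ideal}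
I_p=(xA,y)=(x^{\ell(p)},y)\quad\text{in }\hat{\mathcal O}_p .
\end{equation}
We have $\ell(p)=1$ exactly at nondegenerate points. At a saddle-node, $\{y=0\}$ is the \emph{weak} and $\{x=0\}$ the \emph{strong} separatrix. The field $v$ vanishes to order $\ell(p)$ along $\{y=0\}$ and to order $1$ along $\{x=0\}$.

\begin{lemma}\label{lem:blowup}
Let $\beta:S'\to S$ be the blow-up of a point $p$, with exceptional curve $E$, and put $K=K_{\mathcal F_S}$, $K'=K_{\mathcal F_{S'}}$.
\begin{enumerate}
\item[(a)] If $p$ is regular, then $K'=\beta^*K+E$, and $E$ is invariant and carries one singular point, which is reduced.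
\item[(b)] If $p$ is singular, then $K'=\beta^*K-aE$ with $a\ge0$. If $a=0$, then $v$ lifts to a generator that is tangent to $E$ and restricts on $E=\mathbb P(T_pS)$ to the field induced by the linear part. If moreover the linear part has eigenvalues $\lambda_1\ne\lambda_2$, then at the point of $E$ given by the $\lambda_1$-eigenline the eigenvalues are $\lambda_1$ transverse to $E$ and $\lambda_2-\lambda_1$ along $E$.
\item[(c)] If $p$ is reduced, then $K'=\beta^*K$, and $E$ is invariant and carries exactly two singular points, both reduced, on the strict transforms of the two separatrices. In the notation of \eqref{eq:normal}, the point $p'$ on $\{y=0\}$ has $\ell(p')=\ell(p)$, and in the case of a saddle-node its weak separatrix is the strict transform of $\{y=0\}$. The point on $\{x=0\}$ is nondegenerate.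
\end{enumerate}
\end{lemma}

\begin{proof}
We use the charts $y=xt$ and $x=sy$. (a) Let $v=\partial_x$. In the first chart $v=\partial_x-(t/x)\partial_t$, so $xv=x\partial_x-t\partial_t$ is a generator, with eigenvalues $1,-1$ at the origin. In the second chart $yv=\partial_s$. So $T_{\mathcal F_{S'}}=\beta^*T_{\mathcal F_S}(-E)$.

(b) Let $v=f\partial_x+g\partial_y$ with $f(p)=g(p)=0$ and linear parts $f_1,g_1$. In the first chart $v=f\partial_x+x^{-1}(g-tf)\partial_t$ is holomorphic, since $f(x,xt)$ and $g(x,xt)$ are divisible by $x$. On $E=\{x=0\}$ it equals $(g_1(1,t)-tf_1(1,t))\partial_t$. The second chart is symmetric. If the lift vanishes to order $a$ along $E$, then $T_{\mathcal F_{S'}}=\beta^*T_{\mathcal F_S}(aE)$. For $f_1=\lambda_1x$, $g_1=\lambda_2y$ the linear part at $x=t=0$ is $\lambda_1x\,\partial_x+((\lambda_2-\lambda_1)t+cx)\partial_t$ for some constant $c$.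

(c) Since $\lambda_1\ne\lambda_2$, the restriction of the lift to $E$ vanishes only at the two eigenlines; so $a=0$. In the two charts \eqref{eq:normal} becomes
\[
xA\,\partial_x+t(B-A)\,\partial_t,\qquad s(A-B)\,\partial_s+yB\,\partial_y .
\]
Put $\lambda=\lambda_1/\lambda_2\notin\mathbb Q_{>0}$. The ratios of eigenvalues are $\lambda/(1-\lambda)$ and $\lambda-1$. If $\lambda/(1-\lambda)=r\in\mathbb Q_{>0}$ then $\lambda=r/(1+r)$, and if $\lambda-1=r\in\mathbb Q_{\ge0}$ then $\lambda=r+1$; both are excluded. So both points are reduced, and the second is nondegenerate. On $\{t=0\}$ the first field is $xA(x,0)\partial_x$, which gives $\ell(p')=\ell(p)$.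
\end{proof}

\subsection{Curves on a foliated surface}
Let $S$ carry a reduced foliation with $K=K_{\mathcal F_S}$, and let $C$ be a curve.

\emph{Non-invariant curves.} If $f$ is a local equation of $C$, the functions $v(f)|_C$ glue to a section of $(K+C)|_C$, which is nonzero when $C$ is not invariant. Hence
\begin{equation}\label{eq:tang}
(K+C)\cdot C\ge0\qquad\text{for $C$ not invariant.}
\end{equation}

\emph{Invariant curves.} Through a regular point passes one invariant branch, the leaf, and through a singular point at most two, the separatrices. So an invariant curve is smooth except for nodes at singular points, and two invariant curves meet only at singular points, transversally. Let $\hat C$ be the normalization of an invariant curve. The generators define a section of $T_{\hat C}\otimes K|_{\hat C}$, which vanishes at the points over $\mathrm{Sing}$, to order $\ell(p)$ on a weak separatrix and to order $1$ on every other separatrix. If $z(C)$ is the sum of these orders, then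
\begin{equation}\label{eq:adj}
K\cdot C=2g(C)-2+z(C).
\end{equation}
Let $C$ be smooth and invariant, and write $v=a\partial_x+yb\partial_y$ in local coordinates with $C=\{y=0\}$. The Camacho--Sad index at $p$ is $\mathrm{CS}(C,p)=\operatorname{Res}_{x=0}\frac{b(x,0)}{a(x,0)}dx$, and the Camacho--Sad formula states that $C^2=\sum_p\mathrm{CS}(C,p)$, the sum over the singular points on $C$. If $v|_C$ has a simple zero at $p$, the residue is the eigenvalue transverse to $C$ divided by the eigenvalue along $C$. We use three consequences.
\begin{enumerate}
\item[(CS1)] If $z(C)=0$, then $C^2=0$.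
\item[(CS2)] If $v|_C$ has a simple zero at $p$ and $\mathrm{CS}(C,p)\ne0$, then $p$ is nondegenerate.
\item[(CS3)] At a nondegenerate point the indices of the two separatrices are inverse to each other.
\end{enumerate}

\section{The negative part on a minimal reduced surface}\label{sec:minimal}

Let $X$, $\mathcal F$ and $\Gamma$ be as in Proposition~\ref{prop:converse}, and let $M_\alpha$ be big. Choose $X'\to X_\alpha$ with $\mathcal F_{X'}$ reduced. Among the smooth projective surfaces $S$ with a birational morphism $X'\to S$ and $\mathcal F_S$ reduced, choose one of minimal Picard number. By Corollary~\ref{cor:indep}, $K=K_{\mathcal F_S}$ is big. The morphism $X'\to S$ is a sequence of point blow-ups. By Lemma~\ref{lem:blowup}(a),(c) each intermediate foliation is reduced and each exceptional curve is invariant and rational. So the strict transform of $\Gamma$ on $X'$ is not contracted, and we write $\Gamma\subset S$ for its image. The surface $S$ need not dominate $X$; we return to models of $X$ at the end.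

\begin{proposition}\label{prop:zariski}
Let $K=P+N$ be the Zariski decomposition on $S$, and let $\mathcal N$ be the set of curves $C$ with $P\cdot C=0$. Every curve in $\mathcal N$ is invariant of geometric genus $0$, and all coefficients of $N$ are less than $1$. In particular $P\cdot\Gamma>0$ and $\Gamma\not\subset\operatorname{Supp}N$.
\end{proposition}

So for $K$ itself, on $S$, the augmented base locus consists of rational curves; on surfaces the elliptic curves enter through the ideal. Minimality is needed for the bound on the coefficients: after blowing up a regular point, $E$ appears in the negative part with coefficient at least $1$, by Lemma~\ref{lem:blowup}(a).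

The proof guesses $N$ and then verifies the guess. The negative part must correct the curves $G$ with $K\cdot G<0$. For one such curve, with $K\cdot G=-1$ and $G^2=-e$, we subtract $\frac1eG$. This makes the degree negative on a neighbor $G'$ with $K\cdot G'=0$, so $G'$ has to be added, and so on. This produces chains.

\begin{proof}
Recall that $\mathcal N$ is finite with negative definite intersection matrix; in particular $C^2<0$ for $C\in\mathcal N$.

\emph{Step 1: the first curve of a chain.} Let $G_1\in\mathcal N$ with $K\cdot G_1<0$. A non-invariant $C\in\mathcal N$ has $K\cdot C\ge-C^2>0$ by \eqref{eq:tang}, so $G_1$ is invariant. By \eqref{eq:adj}, $g=0$ and $z(G_1)\le1$, and (CS1) excludes $z=0$. So $z(G_1)=1$ and $K\cdot G_1=-1$; the curve $G_1$ is smooth, since a node contributes at least $2$ to $z$, and it carries one singular point $p_1$. Put $e_1=-G_1^2$. If $e_1=1$, contract $G_1$. Lemma~\ref{lem:blowup}(b) would give $K\cdot G_1=a\ge0$ if the image point were singular, so it is regular, the foliation stays reduced, and minimality is contradicted. So $e_1\ge2$. We have $\mathrm{CS}(G_1,p_1)=-e_1$, and $p_1$ is nondegenerate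 by (CS2). Put $\tau_1=e_1$.

\emph{Step 2: extending a chain.} Suppose that we have distinct smooth rational invariant curves $G_1,\dots,G_j\in\mathcal N$ and distinct nondegenerate points $p_1,\dots,p_j$ such that the singular points on $G_i$ are $p_{i-1}$ and $p_i$ (only $p_1$ for $i=1$), $K\cdot G_i=0$ for $i\ge2$, and
\[
e_i=-G_i^2\ge2,\qquad \mathrm{CS}(G_i,p_i)=-\tau_i,\qquad \tau_i=e_i-1/\tau_{i-1}>1\quad(1/\tau_0:=0).
\]
For $i<j$ the two separatrices at $p_i$ lie on $G_i$ and $G_{i+1}$. Suppose that the second separatrix at $p_j$ lies on a curve $G\in\mathcal N$. Then $G\ne G_j$ because $G_j$ is smooth, and $G\ne G_i$ for $i<j$ because $p_j\notin G_i$. If $G$ is smooth, $\mathrm{CS}(G,p_j)=-1/\tau_j$ by (CS3).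

If $K\cdot G<0$, then by Step 1 the curve $G$ is smooth with $p_j$ as its only singular point, so $G^2=-1/\tau_j\in(-1,0)$, which is impossible.

Let $K\cdot G=0$. Since $z(G)\ge1$, \eqref{eq:adj} gives $g=0$ and $z(G)=2$. Only one branch of $G$ passes through $p_j$, with a simple zero. So there is exactly one more point of $\hat G$ over $\mathrm{Sing}$, with a simple zero, over a point $p_{j+1}\ne p_j$, and $G$ is smooth. The point $p_{j+1}$ is none of the $p_i$, $i<j$, whose separatrices lie on earlier curves. With $e_{j+1}=-G^2\ge1$ the Camacho--Sad formula gives $\mathrm{CS}(G,p_{j+1})=-\tau_{j+1}$, where $\tau_{j+1}=e_{j+1}-1/\tau_j>0$. So $p_{j+1}$ is nondegenerate by (CS2). Suppose $e_{j+1}=1$, and contract $G$ to a point $q$. Since $K\cdot G=0$, Lemma~\ref{lem:blowup} shows that $q$ is singular with $a=0$. The field induced on $G$ by the linear part at $q$ vanishes exactly at $p_j$ and $p_{j+1}$, so the linear part has exactly two eigenlines and eigenvalues $\lambda_1\ne\lambda_2$, with $\lambda_1$ for the direction $p_j$. By Lemma~\ref{lem:blowup}(b), $\lambda_1/(\lambda_2-\lambda_1)=\mathrm{CS}(G,p_j)=-1/\tau_j$. Hence $\lambda_1\ne0$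 and $\lambda_2/\lambda_1=1-\tau_j<0$. So $q$ is reduced, against minimality. Therefore $e_{j+1}\ge2$ and $\tau_{j+1}>1$, and we put $G_{j+1}=G$.

As $\mathcal N$ is finite, the process stops, at a \emph{chain} $G_1,\dots,G_r$ with \emph{end point} $p_r$. By construction:
\begin{enumerate}
\item[($*$)] an invariant curve $C\in\mathcal N$ outside the chain can meet the chain only at $p_r$, with intersection number $1$, and then $K\cdot C>0$.
\end{enumerate}

\emph{Step 3: distinct chains are disjoint.} Chain curves have $K\cdot G_i\le0$, so by ($*$) two chains that meet have a common curve $G_i=G'_l$; take $i$ minimal. If $i=1$ or $l=1$, then $K\cdot G_i=-1$, so $i=l=1$, and the chains are equal because a chain is determined by its first curve. Let $i,l\ge2$. The point $p'_{l-1}$ is $p_{i-1}$ or $p_i$. In the first case $G_{i-1}=G'_{l-1}$, against the choice of $i$. In the second, $-\tau_i=\mathrm{CS}(G_i,p_i)=\mathrm{CS}(G'_l,p'_{l-1})=-1/\tau'_{l-1}$, which is impossible since $\tau_i,\tau'_{l-1}>1$.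

\emph{Step 4: the candidate.} Let $N_c$ be the unique $\mathbb Q$-divisor supported on the chains with $N_c\cdot G=K\cdot G$ for all chain curves $G$. On one chain its coefficients $n_i$ satisfy $-e_1n_1+n_2=-1$ and $n_{i-1}-e_in_i+n_{i+1}=0$ for $i\ge2$, with $n_{r+1}=0$. Setting $n_0=1$, these read $n_{i-1}=e_in_i-n_{i+1}$ for $1\le i\le r$. Define integers by $d_{r+1}=0$, $d_r=1$, $d_{i-1}=e_id_i-d_{i+1}$. Since $e_i\ge2$, descending induction gives $d_{i-1}-d_i\ge d_i-d_{i+1}\ge1$. The solution is $n_i=d_i/d_0$, and $d_0\ge d_{r-1}=e_r\ge2$. Hence
\[
0<n_r<\dots<n_1<1,\qquad n_r\le\tfrac12 .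
\]

\emph{Step 5.} We claim that $(K-N_c)\cdot C\ge0$ for all $C\in\mathcal N$, with strict inequality if $C$ is not invariant or $g(C)\ge1$. On chain curves the number is $0$. Let $C\in\mathcal N$ be outside the chains; then $K\cdot C\ge0$ by Step 1.

\emph{(i) $C$ is not invariant.} Such a curve can meet the chains anywhere, so we bound $N_c\cdot C$ by $-C^2$ and use \eqref{eq:tang}. Let $Q$ be the intersection matrix of all chain curves, $W=-Q^{-1}$, and $m$ the vector of the integers $m_j=C\cdot G_j\ge0$. The $j$-th column of $W$ is the coefficient vector of the divisor $D_j$ on the chains with $D_j\cdot G_i=-\delta_{ij}$. By Lemma~\ref{lem:neg}(a), applied to $-D_j$, all entries of $W$ are nonnegative. Consider one chain. Its coefficients in $N_c$ are $n_j=W_{j1}=W_{1j}$. The entries $y_i=W_{ij}$ satisfy $y_{i+1}=e_iy_i-y_{i-1}$ for $i<j$, with $y_0=0$, so $y_{i+1}-y_i\ge y_i-y_{i-1}\ge0$ and $W_{1j}\le W_{jj}$. Therefore $N_c\cdot C=\sum m_jn_j\le\sum m_j^2W_{jj}\le m^TWm$. The divisor $C^*=C+\sum_j(Wm)_jG_j$ is orthogonal to all chain curves, so $C^{*2}=C^*\cdot C=C^2+m^TWm$, and this is negative. Hence $N_c\cdot C<-C^2\le K\cdot C$.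

\emph{(ii) $C$ is invariant and $K\cdot C=0$.} By \eqref{eq:adj} either $g=0$, or $g=1$ and $z(C)=0$, which (CS1) excludes. By ($*$), $N_c\cdot C=0$.

\emph{(iii) $C$ is invariant and $K\cdot C>0$.} Let $c\le z(C)$ be the number of end points on $C$. By ($*$) and Step 4, $N_c\cdot C\le c/2$. If $g\ge1$, then $K\cdot C\ge z(C)\ge c$; so $K\cdot C>c/2$ when $c>0$, and also when $c=0$. Let $g=0$, so $K\cdot C=z(C)-2$ and $z(C)\ge3$. If $z(C)\ge4$, then $c/2\le z(C)/2\le z(C)-2$. If $z(C)=3$ and $c\le2$, then $c/2\le1=K\cdot C$. The case $z(C)=c=3$ does not occur. Indeed, $C$ would be smooth with three end points as its singular points, so $C^2=-\sum1/\tau_r$, summed over the three chains. On each of them define $\kappa_{r+1}=1$, $\kappa_i=\kappa_{i+1}/\tau_i$ for $1\le i\le r$, and $\kappa_0=0$. The recursion for $\tau_i$ gives $\kappa_{i-1}-e_i\kappa_i+\kappa_{i+1}=0$. So $C^*=C+\sum\kappa_iG_i$ is orthogonal to the three chains, and $C^{*2}=C^*\cdot C=C^2+\sum\kappa_r=C^2+\sum1/\tau_r=0$, against negative definiteness.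

\emph{Step 6.} The divisor $N-N_c$ is supported on $\mathcal N$, and $(N-N_c)\cdot C=(K-N_c)\cdot C\ge0$ for $C\in\mathcal N$. By Lemma~\ref{lem:neg}(a), $N\le N_c$. So $N_c-N$ is supported on chain curves and orthogonal to them, hence zero. Now Step 4 bounds the coefficients of $N$. For $C\in\mathcal N$ we get $(K-N_c)\cdot C=P\cdot C=0$, so $C$ is invariant of genus $0$ by Step 5.
\end{proof}

\section{A tower of blow-ups}\label{sec:tower}

Proposition~\ref{prop:zariski} concerns $K$, while the base locus is defined by $K$ twisted by the ideal. On $S$ itself the twisted sheaf may lose much positivity. Blowing up reduced points does not change $K$ and enlarges the twisted sheaf, so we blow up all singular points again and again.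

\subsection{The tower and its exceptional chains}
If $\Gamma$ is not invariant, put $S_0=S$. If $\Gamma$ is invariant, let $S_0$ be the blow-up of $S$ at the nodes of $\Gamma$, so that the strict transform, still called $\Gamma$, is smooth. By Lemma~\ref{lem:blowup}(c), $K_{\mathcal F_{S_0}}$ is the pullback of $K$, and we keep the names $K=P+N$ for the pulled-back decomposition. At a node both separatrices lie on $\Gamma$, so no component of $N$ passes through it, and the pullback of $N$ is its strict transform. Thus on $S_0$
\begin{equation}\label{eq:S0}
\begin{gathered}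
P\cdot\Gamma>0,\qquad \Gamma\not\subset\operatorname{Supp}N,\\
\text{the components of $N$ are invariant and have coefficients }<1 .
\end{gathered}
\end{equation}
Let $S_k$ be the blow-up of $S_{k-1}$ at all singular points. By Lemma~\ref{lem:blowup}(c), $\ell(p')\le\ell$ for all singular points $p'$ of all $S_k$, where $\ell$ is the maximum of $1$ and the numbers $\ell(p)$, $p\in\mathrm{Sing}(\mathcal F_{S_0})$.

Next we make $I_{S_k}$ invertible. At a singular point $p'$ of $S_k$ write $I_{S_k}=(\xi^{\ell'},\eta)$ as in \eqref{eq:ideal}, $\ell'=\ell(p')$, and blow up $\ell'$ times the point on the strict transform of $\{\eta=0\}$. In the chart $\xi=s\eta$ the ideal becomes $(\eta)$, and in the chart $\eta=\xi t$ it becomes $\xi\cdot(\xi^{\ell'-1},t)$. By induction it is invertible after $\ell'$ steps, and it has order $l$ along the $l$-th new curve. Let $Y_k\to S_k$ be the result, $\rho:Y_k\to S_0$ the composition, and $\Gamma_k\subset Y_k$ the strict transform of $\Gamma$. All centers are reduced singular points, so $K_{\mathcal F_{S_k}}$ and $K_{\mathcal F_{Y_k}}$ are the pullbacks of $K$. Write $I_{S_k}\mathcal O_{Y_k}=\mathcal O(-T_k)$.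 Then
\[
M_k:=M(Y_k/S_k)=\rho^*K-T_k ,
\]
and the coefficient $T_k(E)$ of a $\rho$-exceptional curve $E$ is at most $\ell$, and is $0$ unless $E$ is contracted on $S_k$. Here and below we compute over the completed local rings; blowing up commutes with this flat base change, which changes neither orders of vanishing along exceptional curves nor the invertibility of an ideal.

Fix $p\in\mathrm{Sing}(\mathcal F_{S_0})$ and formal coordinates $x,y$ whose axes are the separatrices, in either order.

\begin{lemma}\label{lem:chain}
On every surface between $S_0$ and $Y_k$, the exceptional curves over $p$ form a chain $E_1,\dots,E_q$. With $E_0$ and $E_{q+1}$ the strict transforms of $\{y=0\}$ and $\{x=0\}$, the singular points over $p$ are the points $E_i\cap E_{i+1}$, $0\le i\le q$, where consecutive members meet transversally. Put $w_i=(a_i,b_i)=(\operatorname{ord}_{E_i}x,\operatorname{ord}_{E_i}y)$ and $c_i=-E_i^2$. Then $w_0=(0,1)$, $w_{q+1}=(1,0)$, $a_1=1$, $a_i,b_i\ge1$ for $1\le i\le q$, and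
\begin{equation}\label{eq:toric}
b_ia_{i+1}-b_{i+1}a_i=1\quad(0\le i\le q),\qquad c_iw_i=w_{i-1}+w_{i+1}\quad(1\le i\le q).
\end{equation}
On $Y_k$ we have $T_k(E_i)\le\operatorname{ord}_{E_i}(I_{S_0})$, and $a_i+b_i\ge k+2$ whenever $T_k(E_i)>0$.
\end{lemma}

\begin{proof}
We argue by induction on the number of blow-ups, with the additional claim that at $E_i\cap E_{i+1}$ there are formal coordinates with $E_i=\{\eta=0\}$, $E_{i+1}=\{\xi=0\}$, $x=\xi^{a_{i+1}}\eta^{a_i}$ and $y=\xi^{b_{i+1}}\eta^{b_i}$. On $S_0$, $q=0$ and $(\xi,\eta)=(x,y)$. Blow up $E_i\cap E_{i+1}$, a reduced point with separatrices $E_i$ and $E_{i+1}$. By Lemma~\ref{lem:blowup}(c) the new curve $E$ is inserted between them and carries two singular points, on $E_i$ and on $E_{i+1}$. In the chart $\eta=\xi t$ we get $x=\xi^{a_i+a_{i+1}}t^{a_i}$ and the same formula for $y$ with $b$ in place of $a$; the other chart is symmetric. So $E$ has the vector $w_i+w_{i+1}$. The determinants of $(w_i,w_i+w_{i+1})$ and $(w_i+w_{i+1},w_{i+1})$ equal that of $(w_i,w_{i+1})$. The second relation holds for $E$, with $c=1$. For $E_i$ the number $c_i$ grows by $1$ and the right-hand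 side grows by $w_i$, and the same holds for $E_{i+1}$. The first relation for $i=0$ is $a_1=1$. Every new vector is $(1,1)$ plus a vector with nonnegative entries, so $a_i,b_i\ge1$.

Lemma~\ref{lem:forms}(c) for $S_k\to S_0$ reads $\rho^*K\otimes I_{S_0}\mathcal O_{Y_k}\subset\rho^*K(-T_k)$, which is the first inequality. For the second, let $|w|$ be the sum of the entries of $w$. On $S_k$ consecutive vectors $u,u'$ satisfy $|u|+|u'|\ge k+2$: this holds for $k=0$, and each pair on $S_{k+1}$ has the form $(u,u+u')$ or $(u+u',u')$, with $|u|,|u'|\ge1$. A curve with $T_k>0$ lies over the point between such $u,u'$, and its vector is $\alpha u+\beta u'$ with $\alpha,\beta\ge1$.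
\end{proof}

\subsection{The ideal costs no volume in the limit}
A section of $mM_k$ is a section of $mK$ on $S_0$ that vanishes to order at least $mT_k(E)$ along each exceptional curve $E$. The curves with $T_k(E)>0$ lie deeper and deeper, so these conditions get weaker.

\begin{example}\label{ex:newton}
Let $p$ be nondegenerate. All points over $p$ are nondegenerate, and $T_k(E)=1$ on the $2^k$ curves created last. Among their vectors are $(1,k+1)$ and $(k+1,1)$. The monomial $x^iy^j$ must satisfy $ia+jb\ge m$ for all these vectors $(a,b)$. The two extreme conditions cut out the convex region of the quadrant with vertices $(m,0)$, $(\frac m{k+2},\frac m{k+2})$, $(0,m)$. The other conditions hold at these vertices, since $a,b\ge1$ and $a+b\ge k+2$, and so on the whole region. The excluded monomials fill a region of area $m^2/(k+2)$; see Figure~\ref{fig:newton}.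
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3]
\fill[gray!20] (0,0)--(1,0)--(0,1)--cycle;
\fill[gray!65] (0,0)--(1,0)--(0.2,0.2)--(0,1)--cycle;
\draw (1,0)--(0,1);
\draw (1,0)--(0.2,0.2)--(0,1);
\draw[->] (0,0)--(1.2,0) node[right]{$i$};
\draw[->] (0,0)--(0,1.2) node[above]{$j$};
\node[below] at (1,0) {$m$};
\node[left] at (0,1) {$m$};
\fill (0.2,0.2) circle (0.012) node[above right]{$(\frac m5,\frac m5)$};
\end{tikzpicture}
\caption{Exponents $(i,j)$ of the monomials $x^iy^j$ that fail the vanishing conditions defining $mM_k$ at a nondegenerate singular point: the whole triangle for $k=0$, the dark quadrilateral for $k=3$. The area is $m^2/(k+2)$.}\label{fig:newton}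
\end{figure}

\begin{lemma}\label{lem:volume}
We have $\operatorname{vol}(M_k)\to P^2$ as $k\to\infty$. In particular $M_k$ is big for $k\gg0$.
\end{lemma}

\begin{proof}
Put $\varepsilon_k=\ell/(k+2)$. At a singular point $p$ of $S_0$ let $\mathfrak b\subset\hat{\mathcal O}_p$ be the ideal generated by the monomials $x^iy^j$ with $i\ge\ell m$, or $j\ge\ell m$, or both $i,j\ge\varepsilon_km$. Let $E$ be a curve over $p$ with $T_k(E)>0$ and vector $(a,b)$. By Lemma~\ref{lem:chain}, each generator has $ia+jb\ge\ell m\ge mT_k(E)$: in the first two cases because $a,b\ge1$, in the third because $a+b\ge k+2$. So a section of $mK$ whose germ lies in $\mathfrak b$ at every $p$ is a section of $mM_k$. A monomial outside $\mathfrak b$ has $i,j<\ell m$ and $\min(i,j)<\varepsilon_km$, so the colength of $\mathfrak b$ is at most $2\ell m(\varepsilon_km+1)$. With $s$ the number of singular points of $S_0$,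
\[
h^0(mK)-2s\ell m(\varepsilon_km+1)\le h^0(mM_k)\le h^0(mK).
\]
Hence $P^2-4s\ell\varepsilon_k\le\operatorname{vol}(M_k)\le P^2$.
\end{proof}

For $k\gg0$ let $M_k=P_k+N_k$ be the Zariski decomposition, so $P_k^2\to P^2$, and put $H_k=T_k+N_k=\rho^*K-P_k\ge0$. By Lemma~\ref{lem:neg}(b), $H_k\ge\rho^*N$. So
\[
R_k=H_k-\rho^*N=\rho^*P-P_k\ge0,\qquad \bar R_k=\rho_*R_k\ge0 .
\]
The surfaces $Y_k$ vary, but the divisors $\bar R_k$ live on the fixed surface $S_0$, where limits make sense.

\begin{lemma}\label{lem:limit}
Let $0\le D_k\le\bar R_k$ be $\mathbb Q$-divisors on $S_0$. Then $D_k\to0$ in $N^1(S_0)$, and the coefficient in $\bar R_k$ of any fixed curve tends to $0$.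
\end{lemma}

\begin{proof}
In $P^2-P_k^2=\rho^*P\cdot R_k+P_k\cdot R_k$ both terms are nonnegative, so both tend to $0$. Thus $P\cdot\bar R_k\to0$ and $R_k^2=\rho^*P\cdot R_k-P_k\cdot R_k\to0$. The divisor $\rho^*\bar R_k-R_k$ is exceptional, so its square is nonpositive and $\bar R_k^2\ge R_k^2$. Write $\bar R_k=t_kP+\sigma_k$ in $N^1(S_0)$ with $\sigma_k\in P^\perp$. Then $t_k=P\cdot\bar R_k/P^2\to0$ and $0\ge\sigma_k^2\ge R_k^2-t_k^2P^2\to0$. The form is negative definite on $P^\perp$, so $\sigma_k\to0$ and $\bar R_k\to0$. For an ample divisor $A$ we have $0\le A\cdot D_k\le A\cdot\bar R_k\to0$. Ample classes span $N^1(S_0)$ and the form is nondegenerate, so $D_k\to0$. The coefficient of a curve in $\bar R_k$ is at most $A\cdot\bar R_k$.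
\end{proof}

\subsection{The positive part on $\Gamma_k$}

\begin{proposition}\label{prop:positive}
For $k\gg0$ we have $P_k\cdot\Gamma_k>0$.
\end{proposition}

\begin{proof}[Proof when $\Gamma$ is not invariant]
Put $\bar P_k=\rho_*P_k=P-\bar R_k$, which tends to $P$. Write $P_k=\rho^*\bar P_k-F_k$ and $\Gamma_k=\rho^*\Gamma-D_k$ with $F_k,D_k$ exceptional. Then $F_k^2=P_k^2-\bar P_k^2\to0$. By \eqref{eq:tang} on $Y_k$,
\[
0\le(\rho^*K+\Gamma_k)\cdot\Gamma_k=(K+\Gamma)\cdot\Gamma+D_k^2 ,
\]
so $-D_k^2$ is bounded. The form is negative definite on exceptional divisors, so the Cauchy--Schwarz inequality gives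
\[
P_k\cdot\Gamma_k=\bar P_k\cdot\Gamma+F_k\cdot D_k\ge\bar P_k\cdot\Gamma-\sqrt{F_k^2\,D_k^2}\longrightarrow P\cdot\Gamma>0 .\qedhere
\]
\end{proof}

This argument fails for an invariant curve through a singular point: the tower blows up a point of $\Gamma$ at every stage, so $-D_k^2$ is unbounded. The loss is real, since $P\cdot\Gamma$ may exceed the bound $2g-2$ of Remark~\ref{rem:degree}. We have $K\cdot\Gamma=2g-2+z(\Gamma)$, so we must show that $H_k\cdot\Gamma_k$ is at most $z(\Gamma)$ up to a small error. The contribution of a singular point $p$ is the coefficient of $H_k$ along the first curve $E_1$ of its chain, and we know this coefficient only if $E_1\not\subset\operatorname{Supp}N_k$. In general we walk along the chain to the first curve where the coefficient is known. Along the way $P_k\cdot E_i=0$, so the coefficients satisfy the same recursion as the numbers $a_i$, up to controlled errors.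

\begin{proof}[Proof when $\Gamma$ is invariant of genus $g\ge2$]
Let $\Sigma=\Gamma\cap\mathrm{Sing}(\mathcal F_{S_0})$. For $p\in\Sigma$ choose the coordinates so that $\Gamma=\{y=0\}$, and let $z_p$ be the order of $v|_\Gamma$ at $p$. By \eqref{eq:ideal}, $I_{S_0,p}$ is $(x^{\ell(p)},y)$ with $z_p=\ell(p)$, or $(x,y^{\ell(p)})$ with $z_p=1$ when $\Gamma$ is strong. In all cases
\begin{equation}\label{eq:xz}
x^{z_p}\in I_{S_0,p} .
\end{equation}
If the separatrix $\{x=0\}$ is a branch of an algebraic curve, call this curve $O(p)$; it differs from $\Gamma$, as $\Gamma$ is smooth. An invariant curve other than $\Gamma$ meets $\Gamma$ only at points $p\in\Sigma$, and it passes through such a $p$ only if it is $O(p)$, with the single branch $\{x=0\}$.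

\emph{Decomposition of $H_k$.} We have $\rho_*H_k=N+\bar R_k$. Let $\gamma_k$ be its coefficient along $\Gamma$, and $J_k$ its part supported on curves other than $\Gamma$ and the $O(p)$, with strict transform $J'_k$. By \eqref{eq:S0} and Lemma~\ref{lem:limit}, $\gamma_k\to0$. The components of $N$ that occur in $J_k$ are invariant, hence disjoint from $\Gamma$, and the rest of $J_k$ is at most $\bar R_k$. So $J_k\cdot\Gamma\to0$. Finally, for $k\gg0$ the coefficient of each $O(p)$ in $\rho_*H_k$ is less than $1$, because it tends to the coefficient in $N$.

\emph{One chain.} Fix $k$ and $p\in\Sigma$, with chain $E_0,\dots,E_{q+1}$ on $Y_k$; here $q\ge1$ and $E_0$ is the germ of $\Gamma_k$. Let $\theta_i$ be the coefficient of $E_i$ in $H_k$ for $1\le i\le q$, let $\theta_0=\gamma_k$, and let $\theta_{q+1}$ be the coefficient of $O(p)$ in $\rho_*H_k$, or $0$ if there is no $O(p)$. Put $h_i=J'_k\cdot E_i\ge0$. Since $\rho^*K\cdot E_i=0$,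
\[
P_k\cdot E_i=-H_k\cdot E_i=c_i\theta_i-\theta_{i-1}-\theta_{i+1}-h_i\qquad(1\le i\le q).
\]
To compare $\theta$ with $a$, put $\Delta_i=a_{i+1}\theta_i-a_i\theta_{i+1}$. Then $\Delta_0=\gamma_k$, and by \eqref{eq:toric}
\[
\Delta_i-\Delta_{i-1}=(a_{i-1}+a_{i+1})\theta_i-a_i(\theta_{i-1}+\theta_{i+1})=a_i(P_k\cdot E_i+h_i).
\]
Let $j\in\{1,\dots,q\}$ be minimal with $E_j\not\subset\operatorname{Supp}N_k$, and $j=q+1$ if there is none. For $1\le i<j$ we have $P_k\cdot E_i=0$, so $\Delta_l=\gamma_k+\sum_{i=1}^la_ih_i$ for $l<j$. For $l\ge1$,
\[
\frac{\theta_l}{a_l}-\frac{\theta_{l+1}}{a_{l+1}}=\frac{\Delta_l}{a_la_{l+1}},\qquad \frac1{a_la_{l+1}}=\frac{b_l}{a_l}-\frac{b_{l+1}}{a_{l+1}},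
\]
the second by \eqref{eq:toric}. The second identity gives $\sum_{l=i}^{j-1}1/(a_la_{l+1})\le b_i/a_i$. Summing the first from $l=1$ to $j-1$ and using $a_1=1$, we get
\begin{equation}\label{eq:theta}
\theta_1=\frac{\theta_j}{a_j}+\gamma_k\sum_{l=1}^{j-1}\frac1{a_la_{l+1}}+\sum_{i=1}^{j-1}a_ih_i\sum_{l=i}^{j-1}\frac1{a_la_{l+1}}\le\frac{\theta_j}{a_j}+\gamma_kb_1+\sum_{i=1}^{q}b_ih_i .
\end{equation}
We claim that $\theta_j/a_j\le z_p$ for $k\gg0$. If $j\le q$, then $\theta_j=T_k(E_j)\le\operatorname{ord}_{E_j}(I_{S_0})\le z_pa_j$ by Lemma~\ref{lem:chain} and \eqref{eq:xz}. If $j=q+1$, then $a_j=1$ and $\theta_{q+1}<1\le z_p$. This last case is where the bound on the coefficients of $N$ is used.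

\emph{Summation.} The error terms in \eqref{eq:theta} need not be small, since $b_1$ grows with $k$, but they cancel against global terms. As $y$ is a formal equation of $\Gamma$ at $p$, we have $\rho^*\Gamma=\Gamma_k+\sum_p\sum_ib_iE_i$. Intersecting with $\Gamma_k$ and with $J'_k$ gives
\[
\Gamma_k^2=\Gamma^2-\sum_pb_1(p),\qquad J'_k\cdot\Gamma_k=J_k\cdot\Gamma-\sum_p\sum_ib_ih_i .
\]
The strict transforms of the $O(p)$ are disjoint from $\Gamma_k$, and among the exceptional curves $\Gamma_k$ meets only the curves $E_1$ over points of $\Sigma$. Hence, by \eqref{eq:theta},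
\[
H_k\cdot\Gamma_k=\gamma_k\Gamma_k^2+\sum_p\theta_1(p)+J'_k\cdot\Gamma_k\le\gamma_k\Gamma^2+J_k\cdot\Gamma+\sum_pz_p .
\]
With $K\cdot\Gamma=2g-2+\sum_pz_p$ from \eqref{eq:adj}, we conclude
\[
P_k\cdot\Gamma_k=K\cdot\Gamma-H_k\cdot\Gamma_k\ge2g-2-\gamma_k\Gamma^2-J_k\cdot\Gamma\longrightarrow2g-2>0 .\qedhere
\]
\end{proof}

The estimate is sharp. Once $P_k\cdot\Gamma_k>0$, the curve $\Gamma_k$ is not a component of $N_k$, so $P_k\cdot\Gamma_k\le M_k\cdot\Gamma_k\le2g-2$ by Remark~\ref{rem:degree}, and $P_k\cdot\Gamma_k\to2g-2$.

\subsection{Return to a model of $X$}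

\begin{proof}[Proof of Proposition~\ref{prop:converse}]
Fix $k$ with $M_k$ big and $P_k\cdot\Gamma_k>0$. By \cite[Example 1.11]{ELMNP}, $\Gamma_k\not\subset\mathbf B_+(M_k)$, so $M_k\sim_{\mathbb Q}A+B$ with $A$ ample, $B\ge0$ and $\Gamma_k\not\subset\operatorname{Supp}B$. The surface $S_k$ need not be a model of $X$. Let $X_\beta$ be a smooth projective surface that dominates $X'$ and $S_k$; through $X'\to X_\alpha\to X$ it is a birational model of $X$. Let $Y_\beta\to X_\beta$ be a log resolution of $\mathcal J_{\mathcal F_\beta}$ such that $w:Y_\beta\to Y_k$ is a morphism, and let $\hat\Gamma\subset Y_\beta$ be the strict transform of $\Gamma$. By Lemma~\ref{lem:forms}(a)--(c) for $X_\beta\to S_k$ we have $M_\beta=w^*M_k+D$ with $D\ge0$. The morphism $X_\beta\to S_k$ is an isomorphism over the complement of a finite set, and $\hat\Gamma$ maps onto a curve in $S_k$, so $\hat\Gamma\not\subset\operatorname{Supp}D$. Since $w$ is a sequence of point blow-ups, $w^*A=A'+F$ with $A'$ ample and $F\ge0$ a $w$-exceptional $\mathbb Q$-divisor. Thus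
\[
M_\beta\sim_{\mathbb Q}A'+(F+w^*B+D),
\]
and the divisor in parentheses is effective and does not contain $\hat\Gamma$. So $M_\beta$ is big and $\hat\Gamma\not\subset\mathbf B_+(M_\beta)$. The morphism $\pi_\beta$ is an isomorphism over the complement of a finite set, so $\hat\Gamma$ is the only curve of $Y_\beta$ that maps onto $\Gamma\subset X$. As $\mathbf B_+(M_\beta)$ is a finite union of curves and points, $\Gamma\not\subset\pi_\beta(\mathbf B_+(M_\beta))$, and therefore $\Gamma\not\subset\mathrm{Bs}(\mathcal F)$.
\end{proof}

This completes the proof of Theorem~\ref{thm:surface}.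

\begin{thebibliography}{9}

\bibitem{Deng}
Ya Deng, \emph{Degeneracy of entire curves into higher dimensional complex manifolds}, arXiv:1603.02225 (2016).

\bibitem{ELMNP}
Ein, Lazarsfeld, Musta\c{t}\u{a}, Nakamaye and Popa, \emph{Asymptotic invariants of base loci}, Ann. Inst. Fourier \textbf{56} (2006).

\bibitem{KM}
Koll\'ar and Mori, \emph{Birational Geometry of Algebraic Varieties}.

\end{thebibliography}
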